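\title{Gluing associated primes of Matlis duals of local cohomology modules}

\begin{abstract}
Let $R=k[[X_1,\dots,X_n]]$ with $n\ge 4$, let $I=(X_1,\dots,X_{n-2})R$, and let $D$ be the Matlis dual functor. We prove that $pR$ is an associated prime of $D(H^{n-2}_I(R))$ for every prime element $p\in(X_{n-1},X_n)R$, over any field $k$. This was known when $pR$ meets the localized polynomial ring over a countable subfield of $k$. The proof writes $pR$ as an intersection of infinitely many primes of height two that are associated for simple reasons, and glues elements with these annihilators into one convergent sum. The same method shows that $\operatorname{Ass}_R D(H^m_I(R))=\{P : H^m_I(R/P)\ne 0\}$ for $I=(X_1,\dots,X_m)R$ whenever $m\ge1$ and $n-2\le m\le n$.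
\end{abstract}

\section{Introduction}

Let $(R,\mathfrak m)$ be a complete Noetherian local ring, $E$ an injective hull of $R/\mathfrak m$, and $D=\operatorname{Hom}_R(-,E)$ the Matlis dual functor. The functor $D$ is exact, and $D(M)\neq 0$ whenever $M\neq0$. For an ideal $I$, the local cohomology functors $H^i_I$ are the right derived functors of $M\mapsto\bigcup_t(0:_MI^t)$; every element of $H^i_I(M)$ is killed by a power of $I$. If $I=(x_1,\dots,x_m)R$, the \v{C}ech complex on $x_1,\dots,x_m$ computes these functors. Hence $H^i_I=0$ for $i>m$, and $H^m_I(M)$ is the cokernel of $\bigoplus_i M_{x_1\cdots\widehat{x_i}\cdots x_m}\to M_{x_1\cdots x_m}$. Localizations and cokernels commute with tensor products, so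
\begin{equation}\label{eq:tensor}
H^m_I(M)\cong H^m_I(R)\otimes_RM .
\end{equation}
We fix such an ideal $I=(x_1,\dots,x_m)R\subseteq\mathfrak m$ with $m\ge1$ and study the associated primes of
\[
\mathcal D=D(H^m_I(R)),
\]
that is, the primes of the form $\operatorname{ann}_Rf$ with $f\in\mathcal D$.

For $R=k[[X_1,\dots,X_n]]$ and $I=\mathfrak m$ one has $H^n_{\mathfrak m}(R)\cong E$ and $\mathcal D\cong R$, so $0$ is the only associated prime. When $I$ is generated by fewer variables, $\mathcal D$ is much larger. For $R=k[[X,Y]]$ and $I=XR$, each prime $(Y-\zeta)R$ with $\zeta\in Xk[[X]]$ is associated (Section~\ref{sec:model}), so $\mathcal D$ is not finitely generated. A necessary condition for a prime to be associated is easy to find. By adjunction and \eqref{eq:tensor}, for every ideal $P$,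
\begin{equation}\label{eq:killed}
(0:_{\mathcal D}P)\cong\operatorname{Hom}_R(R/P,\mathcal D)\cong D\bigl(H^m_I(R)\otimes_RR/P\bigr)\cong D\bigl(H^m_I(R/P)\bigr).
\end{equation}

\begin{lemma}\label{lem:below}
For a prime $P$ of $R$, we have $H^m_I(R/P)\ne0$ if and only if $P$ is contained in some prime of $\operatorname{Ass}_R\mathcal D$. In particular,
\begin{equation}\label{eq:inclusion}
\operatorname{Ass}_R\mathcal D\subseteq\{P\in\operatorname{Spec}R: H^m_I(R/P)\neq0\}.
\end{equation}
\end{lemma}

\begin{proof}
By \eqref{eq:killed}, $H^m_I(R/P)\neq 0$ if and only if $M=(0:_{\mathcal D}P)$ is nonzero. If $M\ne0$, then $M$ has an associated prime $P'$, which contains $P$ and is associated to $\mathcal D\supseteq M$. Conversely, if $P\subseteq\operatorname{ann}_Rf$ with $f\neq 0$, then $f\in M$.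
\end{proof}

Thus \eqref{eq:inclusion} is an equality exactly when every prime contained in an associated prime of $\mathcal D$ is again associated. The lemma gives nonzero elements killed by $P$, and the problem is to find one that is killed by nothing else.

Now let $k$ be a field, $n\ge4$, $R=k[[X_1,\dots,X_n]]$ and $I=(X_1,\dots,X_{n-2})R$, so that $m=n-2$. The prime $(X_{n-1},X_n)R$ is associated to $\mathcal D$ (Lemma~\ref{lem:sigma}). Hence $pR$ satisfies the necessary condition for each prime element $p\in(X_{n-1},X_n)R$; a prime element is nonzero by definition. It is known that $pR\in\operatorname{Ass}_RD(H^{n-2}_I(R))$ for such $p$ if $pR\cap R_0\ne0$, where $R_0=k_0[X_1,\dots,X_n]_{(X_1,\dots,X_n)}$ and $k_0$ is a countable subfield of $k$. This extra hypothesis holds for some $k_0$ exactly when $p$ divides a nonzero polynomial of $k[X_1,\dots,X_n]$ in $R$, because denominators in $R_0$ are units of $R$ and the coefficients of a polynomial generate a countable subfield. The necessary condition does not depend on whether $p$ divides a polynomial, so one expects the extra hypothesis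 to be superfluous. The question, posed in \cite{Hellus}, is whether $pR\in\operatorname{Ass}_RD(H^{n-2}_I(R))$ holds for every prime element $p\in(X_{n-1},X_n)R$. The answer is yes.

\begin{theorem}\label{thm:A}
Let $k$ be a field, $n\geq4$, $R=k[[X_1,\dots,X_n]]$ and $I=(X_1,\dots,X_{n-2})R$. For every prime element $p\in(X_{n-1},X_n)R$ we have $pR\in\operatorname{Ass}_RD(H^{n-2}_I(R))$.
\end{theorem}

To state the general result, return to a complete Noetherian local ring $(R,\mathfrak m)$ and an ideal $I=(x_1,\dots,x_m)R\subseteq\mathfrak m$ with $m\geq1$, and put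
\[
\Sigma=\{Q\in\operatorname{Spec}R:\ \dim R/Q=m \text{ and } Q+I\text{ is }\mathfrak m\text{-primary}\}.
\]
These are the primes $Q$ such that $x_1,\dots,x_m$ is a system of parameters of $R/Q$.

\begin{theorem}\label{thm:B}
Let $(R,\mathfrak m)$ be a complete Noetherian local ring containing a field, $I=(x_1,\dots,x_m)R\subseteq\mathfrak m$ with $m\ge1$, and $\mathcal D=D(H^m_I(R))$.
\begin{enumerate}
\item[(a)] If $P$ is a prime contained in some $Q\in\Sigma$, then $P\in\operatorname{Ass}_R\mathcal D$.
\item[(b)] If $P$ is a prime with $\dim R/P\le m+1$, then $P\in\operatorname{Ass}_R\mathcal D$ if and only if $H^m_I(R/P)\ne0$.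
\item[(c)] If $R=k[[X_1,\dots,X_n]]$ and $I=(X_1,\dots,X_m)R$ with $m\geq1$ and $n-2\le m\le n$, then
\[
\operatorname{Ass}_R\mathcal D=\{P\in\operatorname{Spec}R:H^m_I(R/P)\neq0\}.
\]
\item[(d)] In the situation of \textup{(c)} let $m=n-2$ and $n\ge4$, and let $p$ be a prime element. Then $pR\in\operatorname{Ass}_R\mathcal D$ if and only if $pH^{n-2}_I(R)\ne H^{n-2}_I(R)$. This holds whenever $p\notin I$, and whenever $p\in Q$ for some $Q\in\Sigma$, for example $Q=(X_{n-1},X_n)R$. It fails for $p=X_1+X_2X_n$, so the hypothesis $p\in(X_{n-1},X_n)R$ in Theorem~\ref{thm:A} cannot simply be dropped.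
\end{enumerate}
\end{theorem}

The proofs have three ingredients. The primes of $\Sigma$ are associated to $\mathcal D$ (Section~\ref{sec:facts}). Infinitely many pairwise incomparable associated primes not containing $I$ can be glued to an element of $\mathcal D$ whose annihilator is their intersection; Section~\ref{sec:model} does this by hand in two variables and Section~\ref{sec:gluing} in general. Finally, a prime lying directly below one prime of $\Sigma$ lies below infinitely many of them. Section~\ref{sec:hyper} proves this for $pR\subset(X_{n-1},X_n)R$ by an explicit substitution and deduces Theorem~\ref{thm:A}. That theorem is also a case of Theorem~\ref{thm:B}(a), but its direct proof is short and is the model for the general construction in Section~\ref{sec:moving}. Section~\ref{sec:proofB} proves Theorem~\ref{thm:B}.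

\section{Standard facts and the primes of $\Sigma$}\label{sec:facts}

All rings are commutative, and $\subset$ denotes strict inclusion. A homomorphism out of a power series ring that is given by the images of the variables is the continuous substitution homomorphism; the images always lie in the maximal ideal of a complete local ring. We use the following facts, in which $A$ is a Noetherian ring.

\begin{enumerate}
\item[(F1)] The functors $H^i_{\mathfrak a}$ depend only on the radical of the ideal $\mathfrak a$, and $H^i_{\mathfrak a}(M)=H^i_{\mathfrak a(A/\mathfrak b)}(M)$ for an $A/\mathfrak b$-module $M$. By Grothendieck's vanishing and non-vanishing theorems, $H^i_{\mathfrak a}(M)=0$ for $M$ finitely generated and $i>\dim M$, and $H^d_{\mathfrak m_A}(A)\neq0$ for $A$ local of dimension $d$.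
\item[(F2)] (Hartshorne--Lichtenbaum vanishing) If $A$ is a complete local domain of dimension $d$ and $\mathfrak a$ is a proper ideal that is not $\mathfrak m_A$-primary, then $H^d_{\mathfrak a}(A)=0$.
\item[(F3)] If $A$ is a complete local domain and $\mathfrak q$ is a prime, then $\operatorname{ht}\mathfrak q+\dim A/\mathfrak q=\dim A$.
\item[(F4)] Let $A\subseteq A'$ be a finite extension. Then $\dim A=\dim A'$, every prime of $A$ is the contraction of a prime of $A'$ (lying-over), and strict inclusions of primes of $A'$ contract to strict inclusions (incomparability). If $A$ is a normal domain and $A'$ is a domain, then for primes $\mathfrak p\subset\mathfrak q$ of $A$ and $\mathfrak q'$ over $\mathfrak q$ there is a prime $\mathfrak p'\subset\mathfrak q'$ over $\mathfrak p$ (going-down). Consequently, a finite homomorphism $A\to A'$ from a local domain $A$ with $\dim A'\geq\dim A$ is injective, since a nonzero kernel $\mathfrak a$ would give $\dim A'=\dim A/\mathfrak a<\dim A$.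
\item[(F5)] Let $A$ be complete local. An $A$-module $M$ with $\bigcap_t\mathfrak m_A^tM=0$ and $M/\mathfrak m_AM$ finite-dimensional over $A/\mathfrak m_A$ is finitely generated. If $G\in A[[y]]$ is congruent modulo $\mathfrak m_AA[[y]]$ to $y^d$ times a unit, then $A[[y]]/(G)$ is a free $A$-module of rank $d$ (Weierstrass preparation theorem).
\item[(F6)] If $A$ is local and $\mathfrak a$ is an ideal, then $\bigcap_N(\mathfrak a+\mathfrak m_A^N)=\mathfrak a$ (Krull's intersection theorem).
\item[(F7)] Let $A$ be a domain. An infinite set of height-one primes has intersection $0$, because a height-one prime containing $a\ne0$ is one of the finitely many minimal primes of $aA$. If $A$ is local of dimension at least $2$, it has infinitely many height-one primes: every element of $\mathfrak m_A$ lies in one by Krull's principal ideal theorem, and if there were finitely many, prime avoidance would put $\mathfrak m_A$ inside one of them.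
\end{enumerate}

By Lemma~\ref{lem:below} and (F1), an associated prime $P$ of $\mathcal D$ has $\dim R/P\ge m$. In the extreme case $\dim R/P=m$ there is no room for a larger annihilator, and this makes the primes of $\Sigma$ associated.

\begin{lemma}\label{lem:sigma}
Let $(R,\mathfrak m)$ be a complete Noetherian local ring and $I=(x_1,\dots,x_m)R\subseteq\mathfrak m$ with $m\ge1$. Every $Q\in\Sigma$ satisfies $Q\in\operatorname{Ass}_R\mathcal D$ and $I\not\subseteq Q$.
\end{lemma}

\begin{proof}
If $I\subseteq Q$, then $Q=Q+I$ is $\mathfrak m$-primary, which contradicts $\dim R/Q=m\geq1$. Let $C=R/Q$ and $H=H^m_I(C)$. Since $IC$ has radical $\mathfrak m_C$, (F1) gives $H=H^m_{\mathfrak m_C}(C)\neq0$, so $(0:_{\mathcal D}Q)\cong D(H)$ is nonzero by \eqref{eq:killed}. Let $r\in R\setminus Q$. Then $\dim C/rC<m$ because $C$ is a domain, so $H/rH\cong H^m_I(C/rC)=0$ by \eqref{eq:tensor} and (F1). Thus $r$ acts surjectively on $H$ and injectively on $D(H)$. Every nonzero element of $(0:_{\mathcal D}Q)$ therefore has annihilator exactly $Q$.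
\end{proof}

In a power series ring the primes of $\Sigma$ are easy to recognize and to produce.

\begin{lemma}\label{lem:points}
Let $B=k[[X_1,\dots,X_m]]$ with $m\geq 1$, $R=B[[Y_1,\dots,Y_s]]$ and $I=\mathfrak m_BR$.
\begin{enumerate}
\item[(i)] If $Q\in\Sigma$, then $B\to R/Q$ is finite and injective.
\item[(ii)] If $\psi\colon R\to C'$ is a homomorphism of $B$-algebras into a domain $C'$ that is a finite extension of $B$, then $Q=\ker\psi$ lies in $\Sigma$ and $Q\cap B=0$.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) Let $C=R/Q$. The ring $C/\mathfrak m_BC=R/(Q+I)$ has finite length and residue field $k$, so it is finite-dimensional over $k$, and $\bigcap_t\mathfrak m_B^tC\subseteq\bigcap_t\mathfrak m_C^t=0$. By (F5), $C$ is finite over $B$, and since $\dim C=m=\dim B$, the map is injective by (F4).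

(ii) We have $B\subseteq R/Q\subseteq C'$, so $Q$ is prime, $Q\cap B=0$, and $R/Q$ is a finite extension of $B$. Hence $\dim R/Q=m$, and $R/(Q+I)$ is a local ring that is finite-dimensional over $B/\mathfrak m_B=k$, which means that $Q+I$ is $\mathfrak m$-primary.
\end{proof}

One may think of the $Y_i$ as coordinates of a space over $B$ and of a prime of $\Sigma$ as a point of it whose coordinates are integral over $B$. The simplest points are $(Y_1-\zeta_1,\dots,Y_s-\zeta_s)R$ with $\zeta_i\in\mathfrak m_B$.

\section{Two variables: a series with infinitely many poles}\label{sec:model}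

Let $R=k[[X,Y]]$ and $I=XR$, so that $m=1$ and $H=H^1_I(R)=R_X/R$. We show by hand that $0\in\operatorname{Ass}_R\mathcal D$.

We first describe $\mathcal D$. Let $L=k((Y))((X))$. It contains the subrings $S=k((Y))[[X]]$ and $R_X=k[[Y]]((X))$. An element of $L$ involves only finitely many monomials $X^{-a}Y^{-b}$ with $a,b\ge1$, and it lies in $S+R_X$ exactly when it involves none. So $L/(S+R_X)$ has these monomials as a $k$-basis, and it is the usual model $R_{XY}/(R_X+R_Y)=H^2_{\mathfrak m}(R)$ of $E$. For $s\in S$, multiplication by $s$ maps $R$ into $S$ and induces a homomorphism $\varphi_s\colon H\to L/(S+R_X)=E$. We have $\varphi_s=0$ if and only if $sX^{-t}\in S+R_X$ for all $t$, that is, if and only if $s\in R$. Conversely, a homomorphism $\varphi\colon H\to E$ is determined by the elements $e_t=\varphi(X^{-t})$, which satisfy $X^te_t=0$ and $Xe_{t+1}=e_t$. The first relation gives $e_t=\sum_{0\le a<t}s_aX^{a-t}$ with $s_a\in Y^{-1}k[Y^{-1}]$, the second says that $s_a$ does not depend on $t$, and so $\varphi=\varphi_s$ with $s=\sum_as_aX^a$. Therefore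
\[
\mathcal D\cong S/R=k((Y))[[X]]\big/k[[X,Y]],
\]
and the annihilator of the class of $s$ is its ideal of denominators $\{r\in R:rs\in R\}$.

For $\zeta\in Xk[[X]]$ the element $Y-\zeta$ is a unit of $S$, and the class of $1/(Y-\zeta)$ has annihilator $(Y-\zeta)R\in\Sigma$. A finite sum of such fractions has a common denominator and hence a nonzero annihilator. An element with annihilator $0$ should have infinitely many poles, and $S$ is $X$-adically complete, so we try
\[
f=\sum_{j\ge1}\frac{X^{j^2}}{Y-X^j}\in S .
\]
Suppose $rf=r'$ with $r,r'\in R$. We cannot read off a residue by substituting $Y=X^j$, because this substitution is not defined on $S$. Instead we truncate. Let $g_i$ be the sum of the first $i$ terms, $u_i=\prod_{l\le i}(Y-X^l)$ and $h_i=u_ig_i\in R$. Since $f-g_i\in X^{(i+1)^2}S$,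
\[
rh_i-u_ir'=-ru_i(f-g_i)\in R\cap X^{(i+1)^2}S=X^{(i+1)^2}R .
\]
This relation lives in $R$, where we may substitute $Y=X^j$ for $j\le i$. Then $u_i$ becomes $0$ and $h_i$ becomes $X^{j^2}\prod_{l\le i,\,l\ne j}(X^j-X^l)$, whose order in $X$ is $j^2+\sum_{l\neq j}\min(j,l)\le j^2+ij$. Hence $r(X,X^j)$ has order at least $(i+1)^2-j^2-ij$. For fixed $j$ this tends to infinity with $i$, so $r(X,X^j)=0$, that is, $r\in(Y-X^j)R$. These height-one primes are pairwise distinct, since $X^l-X^j$ does not vanish under $Y\mapsto X^j$ for $l\neq j$. So $r=0$ by (F7), and the class of $f$ has annihilator $0$.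

The argument works because the tail $f-g_i$ is so small that an element which kills $g_i$ up to that error is close to the true annihilator of $g_i$: the precision $(i+1)^2$ outgrows the loss $j^2+ij$. In general we cannot compute the loss, and Chevalley's theorem will tell us that some precision suffices.

\section{Gluing associated primes}\label{sec:gluing}

\begin{lemma}[Chevalley's theorem; {\cite[Ex.~8.7]{Matsumura}}]\label{lem:chevalley}
Let $A$ be a complete Noetherian local ring and $\mathfrak a_1\supseteq\mathfrak a_2\supseteq\cdots$ ideals with $\bigcap_t\mathfrak a_t=0$. For every $N$ there is a $t$ with $\mathfrak a_t\subseteq\mathfrak m_A^N$.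
\end{lemma}

\begin{proof}
The images of the $\mathfrak a_t$ in the Artinian ring $A/\mathfrak m_A^N$ are eventually equal to one ideal $\mathfrak b_N$, and we must show $\mathfrak b_N=0$. Taking $t$ large for both $N$ and $N+1$ shows that $\mathfrak b_{N+1}$ maps onto $\mathfrak b_N$. So an element $\beta\in\mathfrak b_N$ lifts to a compatible sequence in $\mathfrak b_{N+1},\mathfrak b_{N+2},\dots$, which by completeness comes from some $x\in A$. Then $x\in\mathfrak a_t+\mathfrak m_A^M$ for all $t$ and all $M\geq N$, so $x\in\bigcap_t\mathfrak a_t=0$ by (F6), and $\beta=0$.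
\end{proof}

\begin{proposition}\label{prop:gluing}
Let $(R,\mathfrak m)$ be a complete Noetherian local ring, $I$ an ideal, and $H$ an $R$-module each of whose elements is killed by a power of $I$. Let $P_1,P_2,\dots$ be an infinite sequence of pairwise incomparable primes in $\operatorname{Ass}_RD(H)$ with $I\not\subseteq P_j$ for all $j$. Then some $f\in D(H)$ has $\operatorname{ann}_Rf=\bigcap_jP_j$.
\end{proposition}

\begin{proof}
\emph{Infinite sums in $D(H)$.} Put $H_t=(0:_HI^t)$ and $W_t=\{\varphi\in D(H):\varphi|_{H_t}=0\}$. (In Section~\ref{sec:model}, $W_t$ is the image of $X^tS$.) The $W_t$ are decreasing submodules, and $\bigcap_tW_t=0$ because $H=\bigcup_tH_t$. Also $I^tD(H)\subseteq W_t$, since $(c\varphi)(h)=\varphi(ch)=0$ for $c\in I^t$ and $h\in H_t$. If $\varphi_j\in W_{s_j}$ with $s_j\to\infty$, then on each $H_t$ only finitely many $\varphi_j$ are nonzero, so $\sum_j\varphi_j$ is a well-defined element of $D(H)$. Multiplication by $r\in R$ acts termwise, and the sum lies in $W_s$ if all terms do.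

\emph{Finite sums.} Choose $f_j\in D(H)$ with $\operatorname{ann}_Rf_j=P_j$, and put $J_i=P_1\cap\dots\cap P_i$. Let $c_j\in R\setminus P_j$ for $j\le i$ and $g_i=\sum_{j\le i}c_jf_j$. We claim that $\operatorname{ann}_Rg_i=J_i$. The ideal $J_i$ kills each term. Conversely, let $rg_i=0$ and $j\le i$. By incomparability, each $P_l$ with $l\le i$, $l\neq j$, contains an element outside $P_j$; let $s\notin P_j$ be the product of these elements. Then $0=srg_i=src_jf_j$, so $src_j\in P_j$ and $r\in P_j$.

\emph{Choice of the coefficients.} We choose $c_i\in R\setminus P_i$ and integers $t_1\le t_2\le\cdots$ with $t_i\ge i$ in the order $c_1,t_1,c_2,t_2,\dots$, starting with $c_1=1$. Suppose $c_1,\dots,c_i$ are chosen, so that $g_i$ is defined. The ideals $K_t=\{r\in R:rg_i\in W_t\}$ decrease, and $\bigcap_tK_t=\operatorname{ann}_Rg_i=J_i$. By Lemma~\ref{lem:chevalley} in $R/J_i$ there is a $t_i\geq i$, not smaller than $t_{i-1}$, such that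
\begin{equation}\label{eq:precision}
rg_i\in W_{t_i}\quad\text{implies}\quad r\in J_i+\mathfrak m^i .
\end{equation}
Since $P_{i+1}$ is a prime not containing $I$, it does not contain $I^{t_i}$, and we take $c_{i+1}\in I^{t_i}\setminus P_{i+1}$.

\emph{The sum.} We have $c_jf_j\in W_{t_{j-1}}$ for $j\ge2$ and $t_j\to\infty$, so $f=\sum_jc_jf_j$ exists, and $f-g_i=\sum_{j>i}c_jf_j\in W_{t_i}$. The ideal $\bigcap_jP_j$ kills every term of $f$. Conversely, let $rf=0$. Then $rg_i=-r(f-g_i)\in W_{t_i}$, so $r\in J_i+\mathfrak m^i$ for all $i$ by \eqref{eq:precision}. For fixed $j$ this gives $r\in P_j+\mathfrak m^i$ for all $i\ge j$, and hence $r\in P_j$ by (F6).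
\end{proof}

Each hypothesis has one task. Torsion with respect to $I$ makes infinite sums converge, $I\not\subseteq P_j$ lets us make $f_j$ small without changing its annihilator, incomparability prevents cancellation in finite sums, and completeness of $R$ enters through Chevalley's theorem. We use the proposition in the following form.

\begin{corollary}\label{cor:gluing}
Let $(R,\mathfrak m)$ be a complete Noetherian local ring, $I=(x_1,\dots,x_m)R\subseteq\mathfrak m$ with $m\ge1$, and $P$ a prime. Suppose that infinitely many primes $P'\supset P$ satisfy $\operatorname{ht}(P'/P)=1$, $P'\in\operatorname{Ass}_R\mathcal D$ and $I\not\subseteq P'$. Then $P\in\operatorname{Ass}_R\mathcal D$. In particular, this holds if $\dim R/P=m+1$ and $P$ is contained in infinitely many primes of $\Sigma$.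
\end{corollary}

\begin{proof}
Choose a sequence $P_1,P_2,\dots$ of distinct such primes. The $P_j/P$ are distinct height-one primes of the domain $R/P$, so they are pairwise incomparable and $\bigcap_jP_j=P$ by (F7). Proposition~\ref{prop:gluing} with $H=H^m_I(R)$ gives an element with annihilator $P$. In the last statement, a prime $Q\in\Sigma$ containing $P$ has $\operatorname{ht}(Q/P)=(m+1)-m=1$ by (F3), and Lemma~\ref{lem:sigma} gives the other two conditions.
\end{proof}

\section{Points on a hypersurface and the proof of Theorem~\ref{thm:A}}\label{sec:hyper}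

Let $R$ and $I$ be as in Theorem~\ref{thm:A}. Put $m=n-2$, $B=k[[X_1,\dots,X_m]]$, $Y=X_{n-1}$ and $Z=X_n$, so that $R=B[[Y,Z]]$ and $I=\mathfrak m_BR$. In the language of Section~\ref{sec:facts}, an element $p\in(Y,Z)R$ defines a curve through the origin of the $(Y,Z)$-plane over $B$, and we need infinitely many points on it. The natural attempt is to cut the curve with lines $Z=\varepsilon$, where $\varepsilon\in\mathfrak m_B$. If $p(Y,0)\not\equiv0$ modulo $\mathfrak m_B$, then $B[[Y]]/(p(Y,\varepsilon))$ is finite over $B$ by the Weierstrass preparation theorem and gives a point. The difficulty is that $p$ may lie in $I$.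

\begin{example}\label{ex:quadric}
Let $p=X_1Y+X_2Z$, which lies in $I\cap(Y,Z)R$. It is prime, because $R$ is factorial and this quadratic form is not a product of two linear forms. For $\varepsilon=X_2$ the ideal $(p,Z-\varepsilon)R=(X_1Y+X_2^2,\,Z-X_2)R$ lies in no prime $Q\in\Sigma$. Indeed, $R/Q$ would be a domain finite over $B$ in which the image of $Y$ equals $-X_2^2/X_1$, and this fraction is not integral over the normal domain $B$ because it is not in $B$. For $\varepsilon=X_1^2\zeta$ with $\zeta\in\mathfrak m_B$, however, $p(Y,\varepsilon)=X_1(Y+X_1X_2\zeta)$, and discarding the factor $X_1$ leaves the point $(Y+X_1X_2\zeta,\,Z-X_1^2\zeta)R\in\Sigma$.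
\end{example}

So the lines must pass close to the origin, where closeness means divisibility by a suitable $\delta\in B$, and a power of $\delta$ must be divided out of the equation. In general we take a slope $\lambda$ along which the lowest-order form of $p$ has a nonzero value $\delta$, rescale $Y=\delta y$ so that this form dominates the higher terms, and move the line $Z=\lambda Y$ by $\delta^2\zeta$. In Example~\ref{ex:quadric}, $\lambda=0$ and $\delta=X_1$.

\begin{lemma}\label{lem:hyper}
Every nonzero $p\in(Y,Z)R$ lies in infinitely many primes of $\Sigma$.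
\end{lemma}

\begin{proof}
Write $p=\sum p_{ij}Y^iZ^j$ with $p_{ij}\in B$, and let $d=\min\{i+j:p_{ij}\ne0\}$. Then $d\geq1$ because $p\in(Y,Z)R$. The nonzero polynomial $\sum_{i+j=d}p_{ij}T^j\in B[T]$ has at most $d$ roots in the infinite domain $B$, so there is a $\lambda\in B$ with
\[
\delta=\sum_{i+j=d}p_{ij}\lambda^j\ne0 .
\]
For $\zeta\in\mathfrak m_B$ let $\theta_\zeta\colon R\to B[[y]]$ be the $B$-algebra homomorphism with $Y\mapsto\delta y$ and $Z\mapsto\lambda\delta y+\delta^2\zeta$. Then
\[
\theta_\zeta(p)=\sum_{i,j}p_{ij}\,\delta^{i+j}\,y^i(\lambda y+\delta\zeta)^j .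
\]
Since $(\lambda y+\delta\zeta)^j\equiv\lambda^jy^j$ modulo $\delta\zeta B[y]$, the terms with $i+j=d$ add up to $\delta^d(\delta y^d+\delta\zeta a)$ for some $a\in B[y]$. All other terms are divisible by $\delta^{d+1}$. Hence $\theta_\zeta(p)=\delta^{d+1}G_\zeta$ with
\[
G_\zeta=y^d+\zeta a+\sum_{i+j\ge d+1}\delta^{\,i+j-d-1}\,p_{ij}\,y^i(\lambda y+\delta\zeta)^j ,
\]
where the series converges because $y^i(\lambda y+\delta\zeta)^j\in(\mathfrak m_B,y)^{i+j}$. Modulo $\mathfrak m_B$ we have $\zeta\equiv0$, so $\zeta a$ vanishes and the term with indices $i,j$ becomes a multiple of $y^{i+j}$ with $i+j\geq d+1$. Thus $G_\zeta$ is congruent to $y^d$ times a unit, and $T_\zeta=B[[y]]/(G_\zeta)$ is a free $B$-module of rank $d$ by (F5). As $d\geq 1$, the ring $T_\zeta$ is a finite extension of $B$, and lying-over gives a prime $\mathfrak q$ of $T_\zeta$ with $\mathfrak q\cap B=0$. Let $Q_\zeta$ be the kernel of the composite $R\to B[[y]]\to T_\zeta/\mathfrak q$ of $\theta_\zeta$ and the projection. Then $p\in Q_\zeta$, and Lemma~\ref{lem:points}(ii) gives $Q_\zeta\in\Sigma$ and $Q_\zeta\cap B=0$.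

The primes $Q_\zeta$ are pairwise distinct, because they lie on disjoint lines. Indeed, $\theta_\zeta(Z-\lambda Y-\delta^2\zeta)=0$, so $Q_\zeta=Q_{\zeta'}$ implies $\delta^2(\zeta-\zeta')\in Q_\zeta\cap B=0$ and hence $\zeta=\zeta'$. Finally, $\mathfrak m_B$ is infinite.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
The prime $pR$ has $\dim R/pR=n-1=m+1$ and lies in infinitely many primes of $\Sigma$ by Lemma~\ref{lem:hyper}. Corollary~\ref{cor:gluing} gives $pR\in\operatorname{Ass}_R\mathcal D$.
\end{proof}

The hypothesis $p\in(X_{n-1},X_n)R$ is used only to get $d\ge1$; for $d=0$ the series $G_\zeta$ is a unit and $T_\zeta=0$. The only cardinality that matters is that $\mathfrak m_B$ is infinite, which holds over every field.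

\section{Moving a prime of $\Sigma$ along a curve}\label{sec:moving}

We now replace the pair $pR\subset(Y,Z)R$ by an arbitrary pair of adjacent primes $P\subset Q$ with $Q\in\Sigma$. Three features of Lemma~\ref{lem:hyper} are lost. First, the point $Q$ need not have coordinates in $B$; we enlarge $B$ to $C=R/Q$ and translate the point to the origin. Second, the curve defined by $P$ has no single equation; we use instead the relations which say that one coordinate $T_1$ is a parameter on the curve at the origin. These relations have a denominator $c\in C$, which takes over the role of $\delta$. Third, after rescaling we cannot simply divide one equation by a power of $c$; we choose a prime that contains the rescaled equations and not $c$, and we must make sure that its dimension is large enough.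

\begin{lemma}\label{lem:moving}
Let $(R,\mathfrak m)$ be a complete Noetherian local ring containing a field, and $I=(x_1,\dots,x_m)R\subseteq\mathfrak m$ with $m\ge1$. Let $P\subset Q$ be primes with $Q\in\Sigma$ and $\operatorname{ht}(Q/P)=1$. Then infinitely many primes of $\Sigma$ contain $P$.
\end{lemma}

\begin{proof}
\emph{Step 0: reduction to a power series ring.} By Cohen's structure theorem, $R$ has a coefficient field $k$, and there is a surjection $\pi\colon R'=k[[X_1,\dots,X_m,Y_1,\dots,Y_s]]\to R$ that sends $X_i$ to $x_i$ and $Y_1,\dots,Y_s$ to generators of $\mathfrak m$. It maps $I'=(X_1,\dots,X_m)R'$ onto $I$. The primes of $R'$ containing $\pi^{-1}(P)$ correspond to the primes of $R$ containing $P$, with the same residue rings and the same images of $I'$ and $I$, so heights over $P$ and membership in $\Sigma$ are preserved. We may therefore assume that $R=B[[Y_1,\dots,Y_s]]$, $B=k[[X_1,\dots,X_m]]$ and $I=\mathfrak m_BR$.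

\emph{Step 1: moving $Q$ to the origin.} Let $C=R/Q$, a complete local domain and a finite extension of $B$ by Lemma~\ref{lem:points}(i). Let $K$ be its fraction field and $\eta_i\in\mathfrak m_C$ the image of $Y_i$. Put $\Gamma=C[[T_1,\dots,T_s]]$ and $\mathfrak n=(T_1,\dots,T_s)\Gamma$, and let $\varphi\colon R\to\Gamma$ be the $B$-algebra homomorphism with $Y_i\mapsto\eta_i+T_i$. It is the composite of the inclusion $B[[Y]]\cong B[[T]]\subseteq C[[T]]$ and the $C$-automorphism $T_i\mapsto\eta_i+T_i$ of $\Gamma$. The inclusion is finite, since generators of $C$ over $B$ generate $C[[T]]$ over $B[[T]]$ coefficientwise. So $\varphi$ is a finite injective map from a normal domain to a domain. The composite $R\to\Gamma\to\Gamma/\mathfrak n=C$ sends $Y_i$ to $\eta_i$, so it is the projection and $\varphi^{-1}(\mathfrak n)=Q$. Going-down gives a prime $P_1\subset\mathfrak n$ with $\varphi^{-1}(P_1)=P$. By incomparability, a prime strictly between $P_1$ and $\mathfrak n$ would contract to a prime strictly between $P$ and $Q$. Hence $\operatorname{ht}(\mathfrak n/P_1)=1$.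

\emph{Step 2: equations of the curve.} Since $P_1\neq\mathfrak n$, we may relabel so that $T_1\notin P_1$. In the one-dimensional local domain $\Gamma_{\mathfrak n}/P_1\Gamma_{\mathfrak n}$ the nonzero element $T_1$ generates an ideal primary to the maximal ideal, so a power of each $T_i$ lies in $(P_1+T_1\Gamma)\Gamma_{\mathfrak n}$. Clearing denominators, we find $N\ge1$, $u\in\Gamma\setminus\mathfrak n$, $a_i\in P_1$ and $b_i\in\Gamma$ with
\[
uT_i^N=a_i+T_1b_i\qquad(2\le i\le s).
\]
(For $s=1$ take $N=1$ and $u=1$.) Write $u=c+\sum_jT_ju_j$ with $0\ne c\in C$ and $u_j\in\Gamma$. If $c$ were a unit, these relations would already make $\Gamma/P_1$ finite over $C[[T_1]]$.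

\emph{Step 3: rescaling.} Let $\Gamma'=C[[z,w_2,\dots,w_s]]$ and $\mathfrak n'=(z,w_2,\dots,w_s)\Gamma'$, and let $\sigma\colon\Gamma\to\Gamma'$ be the $C$-algebra homomorphism with $T_1\mapsto c^{2N+1}z$ and $T_i\mapsto c^2w_i$ for $i\ge2$. The factor $c^2$ makes $\sigma(u)=cv$ with
\[
v=1+c^{2N}z\,\sigma(u_1)+c\sum_{i\geq2}w_i\,\sigma(u_i)\in1+\mathfrak n',
\]
which is a unit of $\Gamma'$. The exponent $2N+1$ is the power of $c$ in $\sigma(uT_i^N)=c^{2N+1}vw_i^N$, so that
\begin{equation}\label{eq:rescaled}
\sigma(a_i)=c^{2N+1}\bigl(vw_i^N-z\,\sigma(b_i)\bigr)\qquad(2\le i\le s).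
\end{equation}

\emph{Step 4: a component avoiding $c$.} The map $\sigma$ fixes constant terms, so $\sigma^{-1}(\mathfrak n')=\mathfrak n$ and $\sigma$ induces a local homomorphism $\Gamma_{\mathfrak n}\to\Gamma'_{\mathfrak n'}$. For each $l$ we have $\Gamma/\mathfrak n^l=C[T]/(T)^l$. Inverting $C\setminus\{0\}$ gives the local ring $K[T]/(T)^l$, which therefore equals $\Gamma_{\mathfrak n}/\mathfrak n^l\Gamma_{\mathfrak n}$. So the completion of $\Gamma_{\mathfrak n}$ is $K[[T]]$, and for the same reason that of $\Gamma'_{\mathfrak n'}$ is $K[[z,w]]$. On completions $\sigma$ induces the $K$-algebra map that multiplies the variables by powers of $c$, which is an isomorphism since $c$ is a unit of $K$. It carries $P_1K[[T]]$ onto $\sigma(P_1)K[[z,w]]$. Thus $\Gamma_{\mathfrak n}/P_1\Gamma_{\mathfrak n}$ and $\Gamma'_{\mathfrak n'}/\sigma(P_1)\Gamma'_{\mathfrak n'}$ have isomorphic completions, and since completion preserves dimension, the second ring has dimension $1$. Hence there is a prime $P_2$ of $\Gamma'$ with $\sigma(P_1)\subseteq P_2\subset\mathfrak n'$. Put $A=\Gamma'/P_2$. The inclusion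 $P_2\subset\mathfrak n'$ is strict, so $\dim A\ge1+\dim\Gamma'/\mathfrak n'=m+1$.

\emph{Step 5: $A$ is a finite extension of $C[[z]]$.} Since $c\notin\mathfrak n'$, we have $c\notin P_2$, and \eqref{eq:rescaled} gives $vw_i^N-z\sigma(b_i)\in P_2$. As $v$ is a unit, $w_i^N\in zA$. So $A/(\mathfrak m_C,z)A$ is a quotient of $k[[w_2,\dots,w_s]]/(w_2^N,\dots,w_s^N)$, and $A$ is finite over $C[[z]]$ by (F5). The map $C[[z]]\to A$ is injective by (F4), because $C[[z]]$ is a local domain of dimension $m+1\le\dim A$.

\emph{Step 6: the primes $Q_\zeta$.} Let $\zeta\in\mathfrak m_C$. The ideal $(z-\zeta)C[[z]]$ is the kernel of the substitution $z\mapsto\zeta$ onto $C$, hence prime. Choose a prime $\mathfrak q_\zeta$ of $A$ lying over it. Then $C_\zeta=A/\mathfrak q_\zeta$ is a domain and a finite extension of $C$, hence of $B$, and $z$ maps to $\zeta$. Let $\psi_\zeta\colon R\to C_\zeta$ be $\sigma\circ\varphi$ followed by the projections $\Gamma'\to A\to C_\zeta$, and let $Q_\zeta=\ker\psi_\zeta$. Then $Q_\zeta\in\Sigma$ by Lemma~\ref{lem:points}(ii), and $P\subseteq Q_\zeta$ because $\varphi(P)\subseteq P_1$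 and $\sigma(P_1)\subseteq P_2$. Moreover $\psi_\zeta(Y_1)=\eta_1+c^{2N+1}\zeta\in C$.

Fix $Q'\in\Sigma$. By Lemma~\ref{lem:points}(i) there is a monic polynomial $F$ over $B$ with $F(Y_1)\in Q'$. If $Q_\zeta=Q'$, then $F(\eta_1+c^{2N+1}\zeta)=\psi_\zeta(F(Y_1))=0$ in the domain $C$. Since $F$ has finitely many roots in $C$ and $c\neq0$, this happens for only finitely many $\zeta$. The set $\mathfrak m_C\supseteq\mathfrak m_B$ is infinite, so there are infinitely many different primes $Q_\zeta$.
\end{proof}

Step~0 is the only place in the proof of Theorem~\ref{thm:B} where the hypothesis that $R$ contains a field is used.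

\section{Proof of Theorem~\ref{thm:B}}\label{sec:proofB}

\begin{proof}[Proof of \textup{(a)}]
Fix $Q\in\Sigma$. We use induction on $h=\operatorname{ht}(Q/P)$ for primes $P\subseteq Q$. For $h=0$ we have $P=Q$, and the claim is Lemma~\ref{lem:sigma}. For $h=1$ we have $\dim R/P=m+1$ by (F3), and $P$ lies in infinitely many primes of $\Sigma$ by Lemma~\ref{lem:moving}, so Corollary~\ref{cor:gluing} applies. Let $h\ge2$. Now there are enough primes between $P$ and $Q$ itself: by (F7) the local domain $(R/P)_Q$ of dimension $h$ has infinitely many height-one primes, and these correspond to primes $P'$ with $P\subset P'\subseteq Q$ and $\operatorname{ht}(P'/P)=1$. Each has $\operatorname{ht}(Q/P')\le h-1$, so $P'\in\operatorname{Ass}_R\mathcal D$ by induction. Also $I\not\subseteq P'$, because $I\not\subseteq Q$ by Lemma~\ref{lem:sigma}. Corollary~\ref{cor:gluing} gives $P\in\operatorname{Ass}_R\mathcal D$.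
\end{proof}

\begin{proof}[Proof of \textup{(b)}]
One implication is \eqref{eq:inclusion}. Let $H^m_I(R/P)\neq0$. By Lemma~\ref{lem:below} there is a prime $P'\in\operatorname{Ass}_R\mathcal D$ with $P\subseteq P'$. If $P'=P$, we are done, so let $P\subset P'$. Then $\dim R/P'<\dim R/P\le m+1$. Also $H^m_I(R/P')\neq0$ by \eqref{eq:inclusion}, so $\dim R/P'\ge m$ by (F1). Hence $\dim R/P'=m$, and (F2) for the complete local domain $R/P'$ shows that $P'+I$ is $\mathfrak m$-primary. So $P'\in\Sigma$, and (a) gives $P\in\operatorname{Ass}_R\mathcal D$.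
\end{proof}

The bound $\dim R/P\le m+1$ forces $\dim R/P'=m$. This makes $H^m_I(R/P')$ a cohomology module in the degree equal to the dimension, which is the degree that (F2) describes.

\begin{proof}[Proof of \textup{(c)}]
The inclusion ``$\subseteq$'' is \eqref{eq:inclusion}. Let $H^m_I(R/P)\ne0$. If $\dim R/P\le m+1$, use (b). Otherwise $m+2\le\dim R/P\le n\le m+2$, so $m=n-2$ and $P=0$. The prime $Q=(X_{n-1},X_n)R$ lies in $\Sigma$, since $\dim R/Q=n-2$ and $Q+I=\mathfrak m$. So $0\in\operatorname{Ass}_R\mathcal D$ by (a).
\end{proof}

\begin{proof}[Proof of \textup{(d)}]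
By \eqref{eq:tensor}, $H^m_I(R/pR)\cong H^m_I(R)/pH^m_I(R)$, and $\dim R/pR=m+1$, so (b) gives the equivalence. If $p\in Q\in\Sigma$, then $pR\in\operatorname{Ass}_R\mathcal D$ by (a), and $(X_{n-1},X_n)R\in\Sigma$ by the proof of (c).

Let $p\notin I$. The image $p_0$ of $p$ in $R/I=k[[X_{n-1},X_n]]$ is a nonzero nonunit of a two-dimensional local domain, so there is a $q\in k[[X_{n-1},X_n]]\subseteq R$ such that $p_0,q$ is a system of parameters of $R/I$. Then $(p,q)R+I$ is $\mathfrak m$-primary. Let $Q$ be a minimal prime of $(p,q)R$. The proper ideal $Q+I$ is $\mathfrak m$-primary, and therefore $\dim R/Q\le m$, as $I$ has $m$ generators. Krull's height theorem gives $\operatorname{ht}Q\le2$, so $\dim R/Q\geq n-2=m$ by (F3). Thus $p\in Q\in\Sigma$, and the previous case applies.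

Finally, let $p=X_1+X_2X_n$; note that $X_2\in I$ because $n\geq4$. This $p$ is prime, since $p,X_2,\dots,X_n$ generate the maximal ideal of the regular local ring $R$. In $R/pR$ we have $X_1=-X_2X_n$, so $I(R/pR)$ is generated by the $m-1$ images of $X_2,\dots,X_m$. Hence $H^m_I(R/pR)=0$ and $pR\notin\operatorname{Ass}_R\mathcal D$.
\end{proof}

\begin{remark}
For $m=n-1\ge1$ the set in (c) is explicit: it consists of $0$ and the primes $pR$ with $p$ a prime element not in $I$. Indeed, $H^m_I(R/P)\ne0$ forces $\dim R/P\geq n-1$, so $P=0$ or $P=pR$. By (F1) and (F2), $H^m_I(R/pR)\neq0$ if and only if $pR+I$ is $\mathfrak m$-primary, which means that the image of $p$ in $R/I=k[[X_n]]$ is nonzero. The prime $0$ belongs to the set by Lemma~\ref{lem:below}, since $X_nR\in\Sigma$. For $m=n-2$ the condition $p\notin I$ is still sufficient by (d), but it is no longer necessary: the prime element $X_1X_{n-1}+X_2X_n$ of Example~\ref{ex:quadric} lies in $I$ and generates an associated prime by Theorem~\ref{thm:A}.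
\end{remark}

\begin{thebibliography}{9}

\bibitem{Hellus}
Michael Hellus, \emph{On the associated primes of Matlis duals of local cohomology modules II}, arXiv:0906.0642 (2009).

\bibitem{Matsumura}
Matsumura, \emph{Commutative Ring Theory}.

\end{thebibliography}
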